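\title{The Ramsey property and Dedekind-finite maximal almost disjoint families}

\begin{abstract}
We prove in $\mathsf{ZF}$ that if every subset of $[\mathbb N]^\omega$ has the Ramsey property, then every infinite maximal almost disjoint (MAD) family has a countably infinite subset. Hence $\mathsf{ZF}$ + ``all sets are Ramsey'' + ``there is an infinite Dedekind-finite MAD family'' is inconsistent. More generally, a non-Ramsey set is defined explicitly from any MAD family $\mathcal A$ together with a function that assigns to each injective sequence of ordinal length in $\mathcal A$ an infinite set almost disjoint from its terms. We also show that the Ramsey hypothesis is needed: an infinite Dedekind-finite MAD family exists in a symmetric extension.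
\end{abstract}

\section{Introduction}

We work in $\mathsf{ZF}$, without any form of the axiom of choice. Let $\mathbb N=\omega=\{0,1,2,\dots\}$, and for $A\subseteq\mathbb N$ let $[A]^\omega$ be the set of infinite subsets of $A$.

A set $X\subseteq[\mathbb N]^\omega$ is \emph{Ramsey} if there is $B\in[\mathbb N]^\omega$ with $[B]^\omega\subseteq X$ or $[B]^\omega\cap X=\emptyset$; such a $B$ is \emph{homogeneous} for $X$. Think of $X$ as a coloring of the infinite subsets of $\mathbb N$ with two colors: $X$ is Ramsey if the coloring becomes constant below some infinite set. For instance, $\{x:\min x\text{ is even}\}$ is Ramsey, with $B$ the set of even numbers. The statement ``all sets are Ramsey'' says that every subset of $[\mathbb N]^\omega$ is Ramsey.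

A family $\mathcal A\subseteq[\mathbb N]^\omega$ is \emph{almost disjoint} if any two distinct members have finite intersection. It is a \emph{MAD family} if it is maximal under inclusion among almost disjoint subfamilies of $[\mathbb N]^\omega$. A set is \emph{Dedekind-finite} if it has no countably infinite subset; equivalently, if it is not in bijection with a proper subset of itself.

The simplest cases are settled in $\mathsf{ZF}$. Finite MAD families exist, for example the pair consisting of the even numbers and the odd numbers. Countably infinite MAD families do not exist, by a diagonal argument (Lemma~\ref{lem:diag}). With the axiom of choice, Zorn's lemma extends a partition of $\mathbb N$ into infinitely many infinite sets to an infinite MAD family; but the axiom of choice also gives a non-Ramsey set (Example~\ref{ex:choice}). So ``all sets are Ramsey'' removes this source of infinite MAD families, and it is natural to ask which ones can survive. Without countable choice there is a candidate of a special kind, a family that is infinite but Dedekind-finite. (Countable choice excludes it: choose an injective $n$-tuple from the family for each $n$; the entries form a countably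 infinite subset.) The following question comes from He, Luo and Zhang~\cite{HLZ}.

\begin{quote}
Is $\mathsf{ZF}$ + ``all sets are Ramsey'' + ``there is an infinite Dedekind-finite MAD family'' consistent?
\end{quote}

One might guess that it is. A diagonal argument against a family needs a sequence of its members, a Dedekind-finite family offers no infinite sequence, and such MAD families do exist in models of $\mathsf{ZF}$ (Theorem~\ref{thm:model}). But the lack of sequences is itself a tool: every recursion that keeps producing new members of the family must stop. This decides the question in the negative.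

\begin{theorem}[$\mathsf{ZF}$]\label{thm:main}
If all subsets of $[\mathbb N]^\omega$ are Ramsey, then there is no infinite Dedekind-finite MAD family.
\end{theorem}

Thus the theory in the question is inconsistent. Theorem~\ref{thm:main} is a special case of a statement that isolates what the proof uses. Let $\operatorname{Seq}(\mathcal A)$ be the set of injective sequences of ordinal length in $\mathcal A$, that is, of injective functions $s:\xi\to\mathcal A$ with $\xi$ an ordinal. An \emph{escape function} for $\mathcal A$ is a function $H$ that assigns to every $s\in\operatorname{Seq}(\mathcal A)$ an infinite set $H(s)\subseteq\mathbb N$ whose intersection with each term of $s$ is finite.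

\begin{theorem}[$\mathsf{ZF}$]\label{thm:escape}
Let $\mathcal A$ be a MAD family and let $H$ be an escape function for $\mathcal A$. Then there is a non-Ramsey subset of $[\mathbb N]^\omega$, explicitly defined from $\mathcal A$ and $H$.
\end{theorem}

Other escape functions give further consequences. Say that $Z\subseteq\mathbb N$ is \emph{almost covered} by a finite family $T$ if $Z\setminus\bigcup T$ is finite. \emph{Countable} means finite or countably infinite.

\begin{corollary}[$\mathsf{ZF}$ + all sets are Ramsey]\label{cor:local}
Let $\mathcal A$ be an infinite MAD family, let $\mathcal C\subseteq\mathcal A$ be countable, and let $Z\subseteq\mathbb N$ be a set that is not almost covered by finitely many members of $\mathcal A$. Then $\{a\in\mathcal A\setminus\mathcal C: a\cap Z\text{ is infinite}\}$ has a countably infinite subset. In particular, no infinite MAD family is the union of a countable set and a Dedekind-finite set.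
\end{corollary}

\begin{corollary}[$\mathsf{ZF}$ + all sets are Ramsey]\label{cor:omega1}
If there is a sequence $(e_\alpha)_{\alpha<\omega_1}$ of injections $e_\alpha:\alpha\to\omega$, then every infinite MAD family contains an injective $\omega_1$-sequence.
\end{corollary}

Finally, the Ramsey hypothesis in Theorem~\ref{thm:main} cannot be dropped.

\begin{theorem}\label{thm:model}
If $\mathsf{ZF}$ is consistent, then so is $\mathsf{ZF}$ + ``there is an infinite Dedekind-finite MAD family''.
\end{theorem}

By Theorem~\ref{thm:main}, every model of the latter theory has a non-Ramsey set.

Section~\ref{sec:basic} collects the elementary facts. Section~\ref{sec:idea} explains how a homogeneous set is used and works the construction by hand. Theorem~\ref{thm:escape} is proved in Section~\ref{sec:runs}, Theorem~\ref{thm:main} and the corollaries in Section~\ref{sec:escape}, and Theorem~\ref{thm:model} in Section~\ref{sec:model}.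

\section{Almost disjoint families without choice}\label{sec:basic}

Write $x\subseteq^*y$ if $x\setminus y$ is finite. Two sets are \emph{almost disjoint} if their intersection is finite. For sequences $s,t$ of ordinal length, $s\sqsubseteq t$ means that $s$ is an initial segment of $t$; $s{\upharpoonright}\eta$ is the restriction of $s$ to $\eta$, and $s^\frown a$ is $s$ followed by the term $a$.

Two facts of $\mathsf{ZF}$ about well-orderings are used. First, for every set $S$ there is a least ordinal $\aleph(S)$ that does not inject into $S$, the \emph{Hartogs number} of $S$; in particular $\omega_1=\aleph(\omega)$. Members of $\operatorname{Seq}(\mathcal A)$ have length below $\aleph(\mathcal A)$, which is why $\operatorname{Seq}(\mathcal A)$ is a set. Second, a well-orderable subset of a Dedekind-finite set is finite, since the first $\omega$ elements of an infinite well-ordering form a countably infinite set.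

\begin{lemma}\label{lem:basic}
Let $\mathcal A$ be an almost disjoint family.
\begin{enumerate}
\item[(a)] If $D\in[\mathbb N]^\omega$, then $D\subseteq^*a$ for at most one $a\in\mathcal A$.
\item[(b)] If $\mathcal A$ is infinite and $T\subseteq\mathcal A$ is finite, then $\mathbb N\setminus\bigcup T$ is infinite.
\item[(c)] $\mathcal A$ is MAD if and only if every $D\in[\mathbb N]^\omega$ has infinite intersection with some member of $\mathcal A$.
\item[(d)] If $\mathcal A$ is MAD, $D\in[\mathbb N]^\omega$, and there is no $a\in\mathcal A$ with $D\subseteq^*a$, then at least two members of $\mathcal A$ have infinite intersection with $D$.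
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $D\subseteq^*a$ and $D\subseteq^*a'$, then $a\cap a'$ contains all but finitely many points of $D$, so $a=a'$.

(b) Take $a\in\mathcal A\setminus T$. It has finite intersection with each of the finitely many members of $T$, so $a\setminus\bigcup T$ is infinite.

(c) An infinite set $D$ can be added to $\mathcal A$ as a new member exactly when it is almost disjoint from all members of $\mathcal A$; note that such a $D$ is not already in $\mathcal A$, because $D\cap D$ is infinite.

(d) By (c) some $a\in\mathcal A$ has infinite intersection with $D$. The set $D\setminus a$ is infinite, so by (c) some $a'\in\mathcal A$ has infinite intersection with $D\setminus a$. Since $a$ misses $D\setminus a$, we have $a'\neq a$.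
\end{proof}

The next lemma is the diagonal argument. We state it so that the diagonal set is a function of the data, with no choices; all escape functions in this paper come from it.

\begin{lemma}\label{lem:diag}
Let $\mathcal A$ be an infinite almost disjoint family, let $S\subseteq\mathcal A$, and let $e:S\to\mathbb N$ be finite-to-one. Let $d_m$ be the least integer that is larger than $d_j$ for all $j<m$ and lies outside $\bigcup\{a\in S:e(a)\le m\}$. Then $D(e)=\{d_m:m\in\mathbb N\}$ is an infinite set almost disjoint from every member of $S$. If $e$ is constantly $0$, then $D(e)=\mathbb N\setminus\bigcup S$. In particular, no countably infinite almost disjoint family is MAD.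
\end{lemma}

\begin{proof}
The set $\{a\in S:e(a)\le m\}$ is finite, so $d_m$ exists by Lemma~\ref{lem:basic}(b). If $a\in S$ and $m\ge e(a)$, then $d_m\notin a$; so $D(e)\cap a\subseteq\{d_m:m<e(a)\}$. If $e$ is constantly $0$, the numbers $d_m$ enumerate $\mathbb N\setminus\bigcup S$ in increasing order. For the last claim take $S=\mathcal A$ and $e$ injective, and use Lemma~\ref{lem:basic}(c).
\end{proof}

\section{The even and the odd half of a set}\label{sec:idea}

\subsection*{What a homogeneous set gives}

For $x=\{x_0<x_1<x_2<\cdots\}\in[\mathbb N]^\omega$ let
\[
x^e=\{x_0,x_2,x_4,\dots\},\qquad x^o=\{x_1,x_3,x_5,\dots\},\qquad x'=x\setminus\{x_0\}.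
\]
Deleting the least element exchanges the two halves up to one point:
\begin{equation}\label{eq:flip}
(x')^e=x^o,\qquad (x')^o=x^e\setminus\{x_0\}.
\end{equation}
Call a function $f$ on $[\mathbb N]^\omega$ \emph{invariant} if $f(x)=f(y)$ whenever $x\mathbin\triangle y$ is finite. An invariant function does not see the point $x_0$ in \eqref{eq:flip}, so a coloring that prefers one half to the other changes its verdict when $x_0$ is deleted. To express a preference we need less than a linear order. A \emph{tournament} on a set $L$ is a relation $\prec$ such that $s\prec s$ never holds and, for distinct $s,t\in L$, exactly one of $s\prec t$, $t\prec s$ holds.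

\begin{lemma}\label{lem:flip}
Let $f:[\mathbb N]^\omega\to L$ be invariant, let $\prec$ be a tournament on $L$, and let
\[
X=\{u\in[\mathbb N]^\omega: f(u^o)\prec f(u^e)\}.
\]
If $B$ is homogeneous for $X$, then $f(u^e)=f(u^o)$ for all $u\in[B]^\omega$.
\end{lemma}

\begin{proof}
Let $u\in[B]^\omega$; then $u'\in[B]^\omega$ as well. By \eqref{eq:flip} and invariance, $f((u')^e)=f(u^o)$ and $f((u')^o)=f(u^e)$. Hence $u'\in X$ if and only if $f(u^e)\prec f(u^o)$. If $[B]^\omega\subseteq X$, then $u,u'\in X$, so $f(u^o)\prec f(u^e)$ and $f(u^e)\prec f(u^o)$ both hold, which a tournament does not allow. Therefore $[B]^\omega\cap X=\emptyset$. Then $u,u'\notin X$, neither relation holds, and $f(u^e)=f(u^o)$.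
\end{proof}

So to produce a non-Ramsey set it suffices to find an invariant $f$, with a tournament on its values, such that below every $B$ some $u$ has $f(u^e)\ne f(u^o)$.

\begin{example}\label{ex:choice}
Let $f(x)$ be the class of $x$ modulo finite symmetric difference. The sets $u^e$ and $u^o$ are infinite and disjoint, so $f(u^e)\ne f(u^o)$ for every $u$. Under the axiom of choice the classes can be well-ordered, and the set $X$ of Lemma~\ref{lem:flip} is not Ramsey.
\end{example}

Without choice we need values that can be compared outright. Subsets of $\mathbb N$, as opposed to their classes, can be so compared, and so can sequences of them. For distinct sequences $s,t$ of ordinal length whose terms are subsets of $\mathbb N$, let $s\prec t$ if either $s$ is a proper initial segment of $t$, or there is a $\delta$ in both domains with $s(\delta)\ne t(\delta)$ and, for the first such $\delta$, the least element of $s(\delta)\mathbin\triangle t(\delta)$ belongs to $t(\delta)$. This is a tournament. Indeed, let $s\neq t$. If $s$ and $t$ agree on their common domain, then exactly one of them is a proper initial segment of the other. If not, neither is an initial segment of the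 other, and the least element of $s(\delta)\mathbin\triangle t(\delta)$ belongs to exactly one of $s(\delta)$, $t(\delta)$.

To make the two halves of a set differ, we prescribe where they lie.

\begin{lemma}\label{lem:weave}
If $Y,Y'\in[\mathbb N]^\omega$, there is $u\in[Y\cup Y']^\omega$ with $u^e\subseteq Y$ and $u^o\subseteq Y'$.
\end{lemma}

\begin{proof}
Let $u_0=\min Y$, and let $u_{k+1}$ be the least element above $u_k$ of $Y'$ if $k$ is even and of $Y$ if $k$ is odd. Put $u=\{u_k:k\in\mathbb N\}$.
\end{proof}

\subsection*{Reading members of $\mathcal A$ from a set}

An almost disjoint family provides invariant functions whose values are actual subsets of $\mathbb N$. Let $\mathcal A$ be an infinite MAD family. Let $f_1(x)$ be the one-term sequence $(a)$ if $x\subseteq^*a\in\mathcal A$, and the empty sequence if there is no such $a$. This is well defined by Lemma~\ref{lem:basic}(a), and it is invariant. Suppose $B$ is almost contained in no member of $\mathcal A$. Then two members $a\neq a'$ have infinite intersection with $B$, and Lemma~\ref{lem:weave} applied to $B\cap a$ and $B\cap a'$ gives $u\in[B]^\omega$ with $f_1(u^e)=(a)\ne(a')=f_1(u^o)$. So a set $B$ on which $f_1$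 does not separate the halves satisfies $B\subseteq^*a_0$ for some $a_0\in\mathcal A$.

This is no contradiction: $f_1$ is constant on $[a_0]^\omega$. The difficulty is that $B$ can hide inside one member of $\mathcal A$. The remedy is to move the set out of that member and ask again. For a finite injective sequence $s$ in $\mathcal A$ let $h_s$ be the increasing bijection from $\mathbb N$ onto $\mathbb N\setminus\bigcup\operatorname{ran}(s)$, which is infinite by Lemma~\ref{lem:basic}(b). Having read $a_0$ from $x$, form the copy $h_{(a_0)}[x]$, which misses $a_0$. If the copy is almost contained in a member $a_1$ of $\mathcal A$, then $a_1\ne a_0$; record it, form $h_{(a_0,a_1)}[x]$, and continue. Stop when the current copy of $x$ is almost contained in no member of $\mathcal A$. If $\mathcal A$ is Dedekind-finite, the procedure stops for every $x$ and yields a finite sequence $w(x)$. At the stage where it stops for $B$, the copy of $B$ has nowhere to hide, and the argument for $f_1$ applies to that copy. A single function $w$ handles all stages, so the Ramsey property is applied only once and no sequence of homogeneous sets has to be chosen.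

\begin{example}\label{ex:columns}
The procedure makes sense for any infinite almost disjoint family. Let $a_n=\{2^n(2m+1)-1:m\in\mathbb N\}$. These sets partition $\mathbb N$, since $k\in a_n$ if and only if $2^n$ is the exact power of $2$ dividing $k+1$. Let $\mathcal A=\{a_n:n\in\mathbb N\}$.

First let $x=a_0$, the set of even numbers. For $s=(a_0,\dots,a_{n-1})$ the complement of the terms is $\{k:2^n\text{ divides }k+1\}$, so $h_s(j)=2^n(j+1)-1$ and $h_s[x]=\{2^n(2m+1)-1:m\in\mathbb N\}=a_n$. The procedure never stops and lists $a_0,a_1,a_2,\dots$. This is the behavior that Dedekind-finiteness excludes.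

Now let $B=a_1=\{1,5,9,13,\dots\}$. The first term is $a_1$. For $s=(a_1)$ the complement is $\{0,2,3,4,6,7,\dots\}$, so
\[
h_s(3q)=4q,\qquad h_s(3q+1)=4q+2,\qquad h_s(3q+2)=4q+3 .
\]
Consider the subsets $y=\{12m+1:m\in\mathbb N\}$ and $y'=\{12m+5:m\in\mathbb N\}$ of $B$. We have $h_s(12m+1)=16m+2\in a_0$ and $h_s(12m+5)=16m+7\in a_3$. So $h_s[B]$ has infinite intersection with both $a_0$ and $a_3$, and the procedure for $B$ stops with $(a_1)$. For $y$ it continues with $(a_1,a_0)$, and for $y'$ with $(a_1,a_3)$. The set $u=y\cup y'=\{1,5,13,17,25,29,\dots\}$ has $u^e=y$ and $u^o=y'$. Its halves are separated at the second term, exactly where the procedure for $B$ stopped.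
\end{example}

\section{Runs and the non-Ramsey set}\label{sec:runs}

The procedure used the complement $\mathbb N\setminus\bigcup\operatorname{ran}(s)$ only as an infinite set, determined by $s$, that is almost disjoint from the terms of $s$. An escape function provides such a set for sequences of every ordinal length, and then the procedure stops for every $x$ simply because $\mathcal A$ is a set.

\begin{remark}\label{rem:escape}
Let $\mathcal A$ be a MAD family. If $\mathcal A$ can be well-ordered, it has no escape function, because $H(s)$ for an enumeration $s$ of $\mathcal A$ would contradict Lemma~\ref{lem:basic}(c). If $\mathcal A$ cannot be well-ordered, then for each single $s$ any member of $\mathcal A\setminus\operatorname{ran}(s)$ is a possible value of $H(s)$; the content of the hypothesis is that the values are given by one function. Such a function cannot take all its values in $\mathcal A$, since the recursion $a_\xi=H((a_\eta)_{\eta<\xi})$ would then inject $\aleph(\mathcal A)$ into $\mathcal A$. So $H(s)$ tells us where new members of $\mathcal A$ lie without naming one. The set $x$ serves to name one.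
\end{remark}

Fix a MAD family $\mathcal A$ and an escape function $H$ for it. For $s\in\operatorname{Seq}(\mathcal A)$ let $h_s:\mathbb N\to H(s)$ be the increasing bijection. For $x\in[\mathbb N]^\omega$, an \emph{$x$-run} is a sequence $s\in\operatorname{Seq}(\mathcal A)$ such that
\[
h_{s\upharpoonright\eta}[x]\subseteq^*s(\eta)\qquad\text{for every }\eta\in\operatorname{dom}(s).
\]
The $x$-runs are the partial outputs of the procedure for $x$. The empty sequence is an $x$-run.

\begin{lemma}\label{lem:runs}
Let $x,y\in[\mathbb N]^\omega$.
\begin{enumerate}
\item[(a)] There is an $x$-run $w(x)$ such that $s\sqsubseteq w(x)$ for every $x$-run $s$.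
\item[(b)] If $s$ is an $x$-run and $h_s[x]\subseteq^*a\in\mathcal A$, then $s^\frown a$ is an $x$-run.
\item[(c)] There is no $a\in\mathcal A$ with $h_{w(x)}[x]\subseteq^*a$.
\item[(d)] If $x\subseteq^*y$, then every $y$-run is an $x$-run, and $w(y)\sqsubseteq w(x)$. In particular, $w$ is invariant.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $s,t$ be $x$-runs and suppose that neither is an initial segment of the other. Let $\delta$ be least in both domains with $s(\delta)\ne t(\delta)$, and let $r=s{\upharpoonright}\delta=t{\upharpoonright}\delta$. The infinite set $h_r[x]$ is almost contained in both $s(\delta)$ and $t(\delta)$, contrary to Lemma~\ref{lem:basic}(a). So the set of $x$-runs is a chain under $\sqsubseteq$. Let $w(x)$ be its union, an injective sequence of ordinal length. If $\eta\in\operatorname{dom}(w(x))$, then $\eta\in\operatorname{dom}(s)$ for some $x$-run $s\sqsubseteq w(x)$, and the condition at $\eta$ is the same for $w(x)$ as for $s$.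

(b) The only point is injectivity. The set $h_s[x]\subseteq H(s)$ is infinite and almost disjoint from every term of $s$, so it is almost contained in no term of $s$. Hence $a\notin\operatorname{ran}(s)$.

(c) Otherwise (b) gives an $x$-run that properly extends $w(x)$.

(d) For any $r\in\operatorname{Seq}(\mathcal A)$ we have $h_r[x]\setminus h_r[y]\subseteq h_r[x\setminus y]$, which is finite. So $h_r[y]\subseteq^*a$ implies $h_r[x]\subseteq^*a$, and every $y$-run is an $x$-run. Applied to $w(y)$, this gives $w(y)\sqsubseteq w(x)$ by (a). If $x\mathbin\triangle y$ is finite, each of $w(x)$, $w(y)$ is an initial segment of the other.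
\end{proof}

No choices were made, so $w:[\mathbb N]^\omega\to\operatorname{Seq}(\mathcal A)$ is a function defined from $\mathcal A$ and $H$. Part (d) says that smaller sets read longer sequences. The next lemma is the second half of Example~\ref{ex:columns} in general, and it is the only place in this section where maximality is used.

\begin{lemma}\label{lem:split}
For every $B\in[\mathbb N]^\omega$ there is $u\in[B]^\omega$ with $w(u^e)\ne w(u^o)$.
\end{lemma}

\begin{proof}
Let $s=w(B)$. By Lemma~\ref{lem:runs}(c), the infinite set $h_s[B]$ is almost contained in no member of $\mathcal A$. By Lemma~\ref{lem:basic}(d) there are distinct $a,a'\in\mathcal A$ such that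
\[
Y=\{b\in B:h_s(b)\in a\}\qquad\text{and}\qquad Y'=\{b\in B:h_s(b)\in a'\}
\]
are infinite. Lemma~\ref{lem:weave} gives $u\in[B]^\omega$ with $u^e\subseteq Y$ and $u^o\subseteq Y'$. Since $u^e\subseteq B$, the sequence $s$ is a $u^e$-run by Lemma~\ref{lem:runs}(d). Since $h_s[u^e]\subseteq a$, the sequence $s^\frown a$ is a $u^e$-run by (b), and $s^\frown a\sqsubseteq w(u^e)$ by (a). The same argument with $u^o$ and $a'$ gives $s^\frown a'\sqsubseteq w(u^o)$. So $w(u^e)$ and $w(u^o)$ have the different terms $a$ and $a'$ at position $\operatorname{dom}(s)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:escape}]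
Let $\prec$ be the tournament on sequences from Section~\ref{sec:idea} and let
\[
X=\{u\in[\mathbb N]^\omega:w(u^o)\prec w(u^e)\}.
\]
The function $w$ is invariant by Lemma~\ref{lem:runs}(d). If $B$ were homogeneous for $X$, Lemma~\ref{lem:flip} would give $w(u^e)=w(u^o)$ for all $u\in[B]^\omega$, contrary to Lemma~\ref{lem:split}. So $X$ is not Ramsey.
\end{proof}

Without maximality the argument breaks at Lemma~\ref{lem:split}. For the empty family, with $H(\emptyset)=\mathbb N$, the function $w$ is constant and $X=\emptyset$ is Ramsey.

\section{Families that have an escape function}\label{sec:escape}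

By Lemma~\ref{lem:diag}, an infinite MAD family $\mathcal A$ has an escape function as soon as there is a function $s\mapsto e_s$ that assigns to each $s\in\operatorname{Seq}(\mathcal A)$ a finite-to-one map $e_s:\operatorname{ran}(s)\to\mathbb N$: put $H(s)=D(e_s)$. If all sets are Ramsey, Theorem~\ref{thm:escape} excludes this. Each proof below exhibits such an assignment.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathcal A$ be an infinite Dedekind-finite MAD family. For $s\in\operatorname{Seq}(\mathcal A)$ the set $\operatorname{ran}(s)$ is a well-orderable subset of $\mathcal A$, hence finite. Let $e_s$ be constantly $0$. Then $H(s)=\mathbb N\setminus\bigcup\operatorname{ran}(s)$ is an escape function, and Theorem~\ref{thm:escape} gives a non-Ramsey set.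
\end{proof}

Dedekind-finiteness makes every $s$ finite, and the infinity of $\mathcal A$ makes the complement of finitely many members infinite. For the family of the even and the odd numbers, the complement is empty after two steps.

\begin{remark}\label{rem:second}
In the situation of this proof the tournament can be avoided: the set $X_0=\{x:w(x)=w(x^e)\}$ is also not Ramsey. Suppose first that $[B]^\omega\cap X_0=\emptyset$. Let $B_0=B$ and $B_{k+1}=(B_k)^e$. By Lemma~\ref{lem:runs}(d) and $B_k\notin X_0$, the sequence $w(B_{k+1})$ properly extends $w(B_k)$. So $\bigcup_kw(B_k)$ is an infinite injective sequence in $\mathcal A$, contrary to Dedekind-finiteness. Suppose next that $[B]^\omega\subseteq X_0$. For $u\in[B]^\omega$ both $u$ and $u'$ lie in $X_0$, so by invariance and \eqref{eq:flip}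
\[
w(u^e)=w(u)=w(u')=w((u')^e)=w(u^o),
\]
contrary to Lemma~\ref{lem:split}. The first case uses Dedekind-finiteness a second time. For a general family an increasing $\omega$-chain of sequences is no contradiction, and this is why Theorem~\ref{thm:escape} is proved with a tournament.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:local}]
First let $Z=\mathbb N$, which satisfies the hypothesis by Lemma~\ref{lem:basic}(b). The set in question is then $\mathcal A\setminus\mathcal C$. Suppose it is Dedekind-finite, and fix an injection $c:\mathcal C\to\mathbb N$. For $s\in\operatorname{Seq}(\mathcal A)$ the set $\operatorname{ran}(s)\setminus\mathcal C$ is a well-orderable subset of $\mathcal A\setminus\mathcal C$, hence finite. Let $e_s(a)=c(a)$ for $a\in\operatorname{ran}(s)\cap\mathcal C$ and $e_s(a)=0$ for $a\in\operatorname{ran}(s)\setminus\mathcal C$. Each $e_s$ is finite-to-one, so $\mathcal A$ has an escape function, which is impossible. This case gives the last sentence of the corollary: if $\mathcal A=\mathcal C\cup\mathcal D$ with $\mathcal C$ countable, then $\mathcal D\supseteq\mathcal A\setminus\mathcal C$ has a countably infinite subset.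

For general $Z$ we restrict $\mathcal A$ to $Z$ and identify $Z$ with $\mathbb N$. The set $Z$ is infinite, since a finite set is almost covered by any one member of $\mathcal A$. Let $g:Z\to\mathbb N$ be the increasing bijection, let $\mathcal A_Z=\{a\in\mathcal A:a\cap Z\text{ is infinite}\}$, and let $\varphi(a)=g[a\cap Z]$ for $a\in\mathcal A_Z$. For distinct $a,a'\in\mathcal A_Z$ the infinite sets $\varphi(a),\varphi(a')$ have finite intersection $g[a\cap a'\cap Z]$. So $\varphi$ is injective and $\mathcal A'=\varphi[\mathcal A_Z]$ is almost disjoint. By Lemma~\ref{lem:basic}(c),
\begin{equation}\label{eq:trace}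
\text{every infinite }D\subseteq Z\text{ has infinite intersection with some }a\in\mathcal A_Z,
\end{equation}
because a member of $\mathcal A$ that has infinite intersection with $D$ belongs to $\mathcal A_Z$. Applying $g$ to \eqref{eq:trace}, we see that $\mathcal A'$ is MAD. If $\mathcal A_Z$ were finite, then $D=Z\setminus\bigcup\mathcal A_Z$ would be infinite by the hypothesis on $Z$, and disjoint from all members of $\mathcal A_Z$, contrary to \eqref{eq:trace}. So $\mathcal A'$ is infinite. The family $\mathcal C'=\varphi[\mathcal C\cap\mathcal A_Z]$ is countable. By the first case $\mathcal A'\setminus\mathcal C'$ has a countably infinite subset, and $\varphi^{-1}$ carries it to a countably infinite subset of $\mathcal A_Z\setminus\mathcal C$.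
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:omega1}]
Let $\mathcal A$ be an infinite MAD family with no injective $\omega_1$-sequence. Then every $s\in\operatorname{Seq}(\mathcal A)$ has length $\alpha<\omega_1$, since a longer one could be restricted to $\omega_1$. For such $s$ define a map on $\operatorname{ran}(s)$ by $s(\xi)\mapsto e_\alpha(\xi)$ for $\xi<\alpha$. It is well defined because $s$ is injective, and it is injective because $e_\alpha$ is. So $\mathcal A$ has an escape function, which is impossible.
\end{proof}

Each countable ordinal has an injection into $\omega$ in $\mathsf{ZF}$. The hypothesis of Corollary~\ref{cor:omega1} supplies these injections simultaneously, which is what makes $H$ a function.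

\section{A model with an infinite Dedekind-finite MAD family}\label{sec:model}

We add by forcing an almost disjoint family $\{a_i:i\in\omega\}$ and pass to an inner model that contains the family but not its enumeration. In the full extension the family is countable, hence not maximal by Lemma~\ref{lem:diag}. The point is that a set $y$ in the inner model depends on finitely many of the $a_i$ only, and any other $a_j$ is then free to meet $y$ again and again.

The consistency of $\mathsf{ZF}$ implies that of $\mathsf{ZFC}$, so we argue in the usual way over a ground model $V$ of $\mathsf{ZFC}$. An integer $n$ is identified with $\{0,\dots,n-1\}$.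

\subsection*{The forcing}

A condition is a triple $p=(n_p,F_p,(p_i)_{i\in F_p})$ with $n_p\in\omega$, $F_p\subseteq\omega$ finite, and $p_i\subseteq n_p$ for $i\in F_p$. It decides $a_i\cap n_p=p_i$ for $i\in F_p$ and promises that these $a_i$ are pairwise disjoint from $n_p$ on. Accordingly, $q\le p$ if
\begin{enumerate}
\item[(i)] $n_q\ge n_p$ and $F_q\supseteq F_p$;
\item[(ii)] $q_i\cap n_p=p_i$ for all $i\in F_p$;
\item[(iii)] $q_i\cap q_j\subseteq n_p$ for all distinct $i,j\in F_p$.
\end{enumerate}
Let $P$ be the set of conditions. The relation is transitive. Let $r\le q\le p$. For $i\in F_p$ we have $r_i\cap n_p=(r_i\cap n_q)\cap n_p=q_i\cap n_p=p_i$. For distinct $i,j\in F_p$ we have $r_i\cap r_j\subseteq n_q$, so $r_i\cap r_j=q_i\cap q_j\subseteq n_p$. The largest condition is $1=(0,\emptyset,\emptyset)$. We use repeatedly that (iii) is automatic for a pair $i,j$ when $q_i\subseteq n_p$ or $q_j\subseteq n_p$. Consequently a condition $p$ can be extended by adding a new index $i$ with $p_i=\emptyset$, by raising $n_p$, or by raising $n_p$ and adding one new point to a single $p_i$.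

Let $G\subseteq P$ be generic over $V$, let $\dot a_i=\{(\check n,p):i\in F_p,\ n\in p_i\}$ and $\dot A=\{(\dot a_i,1):i\in\omega\}$, and let $a_i$ and $A=\{a_i:i\in\omega\}$ be their values. Thus $a_i=\bigcup\{p_i:p\in G,\ i\in F_p\}$.

\begin{lemma}\label{lem:ad}
Each $a_i$ is infinite, and $a_i\cap a_j$ is finite for $i\ne j$. Hence the $a_i$ are distinct and $A$ is an infinite almost disjoint family.
\end{lemma}

\begin{proof}
By the three kinds of extension above, for each $i$ and $m$ the conditions $q$ with $i\in F_q$ and $q_i\not\subseteq m$ are dense, so $a_i$ is infinite. For $i\neq j$ there is, by density, $p\in G$ with $i,j\in F_p$. If $n\in a_i\cap a_j$, take $q,q'\in G$ with $n\in q_i$, $n\in q'_j$, and a common extension $r$ of $p,q,q'$. Then $n\in r_i\cap r_j\subseteq n_p$.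
\end{proof}

\subsection*{The symmetric extension}

A permutation $\pi$ of $\omega$ in $V$ acts on $P$ by renaming indices: $n_{\pi p}=n_p$, $F_{\pi p}=\pi[F_p]$, and $(\pi p)_{\pi(i)}=p_i$. This is an automorphism of $P$. We recall the construction of a symmetric extension \cite[Chapter~5]{Jech}. The automorphism $\pi$ acts on names by $\pi\tau=\{(\pi\sigma,\pi p):(\sigma,p)\in\tau\}$. It fixes every $\check x$, and
\begin{equation}\label{eq:sym}
p\Vdash\psi(\tau_1,\dots,\tau_l)\quad\text{if and only if}\quad\pi p\Vdash\psi(\pi\tau_1,\dots,\pi\tau_l).
\end{equation}
For finite $E\subseteq\omega$ let $\mathrm{fix}(E)$ be the group of permutations that fix $E$ pointwise. These groups generate a normal filter of subgroups, since $\mathrm{fix}(E)\cap\mathrm{fix}(E')=\mathrm{fix}(E\cup E')$ and $\pi\,\mathrm{fix}(E)\,\pi^{-1}=\mathrm{fix}(\pi[E])$. A finite set $E$ is a \emph{support} of a name $\tau$ if $\pi\tau=\tau$ for all $\pi\in\mathrm{fix}(E)$. A name is \emph{hereditarily symmetric} if it has a support and all names occurring in it are hereditarily symmetric. The class $M$ of values of hereditarily symmetric names is a transitive model of $\mathsf{ZF}$ with $V\subseteq M\subseteq V[G]$.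

From the definitions, $\pi\dot a_i=\{(\check n,\pi p):i\in F_p,\ n\in p_i\}=\dot a_{\pi(i)}$, and so $\pi\dot A=\dot A$. Thus $\{i\}$ supports $\dot a_i$, the empty set supports $\dot A$, and $A\in M$. The conclusion of Lemma~\ref{lem:ad} holds in $M$, because finiteness of a set in $M$ means the same in $M$ and in $V[G]$. Below, $\Vdash$ is the forcing relation for $V[G]$.

Both remaining properties of $A$ rest on one compatibility lemma. For $E\subseteq F_r$ let $r{\upharpoonright}E=(n_r,E,(r_e)_{e\in E})$. Then $r\le r{\upharpoonright}E$.

\begin{lemma}\label{lem:amalg}
Let $E\subseteq F_r$.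
\begin{enumerate}
\item[(a)] If $t\le r{\upharpoonright}E$, there is $\pi\in\mathrm{fix}(E)$ with $\pi[F_r\setminus E]\cap F_t=\emptyset$, and for every such $\pi$ the conditions $t$ and $\pi r$ have a common extension.
\item[(b)] If $E$ supports $\dot y$ and $r\Vdash\check k\in\dot y$, then $r{\upharpoonright}E\Vdash\check k\in\dot y$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Map $F_r\setminus E$ injectively into $\omega\setminus F_t$ and fix $E\subseteq F_t$ pointwise. This is a finite injection, and it extends to a permutation $\pi$ of $\omega$. Given such a $\pi$, let $n_v=n_t$, $F_v=F_t\cup\pi[F_r\setminus E]$, $v_i=t_i$ for $i\in F_t$, and $v_{\pi(i)}=r_i$ for $i\in F_r\setminus E$. This is a condition, since $r_i\subseteq n_r\le n_t$. We have $v\le t$ because $n_v=n_t$ and $v_i=t_i$ on $F_t$. We check $v\le\pi r$, where $F_{\pi r}=E\cup\pi[F_r\setminus E]$ and $n_{\pi r}=n_r$. Condition (i) holds as $E\subseteq F_t$ and $n_t\geq n_r$. For (ii), $v_e\cap n_r=t_e\cap n_r=r_e=(\pi r)_e$ for $e\in E$, and $v_{\pi(i)}=r_i=(\pi r)_{\pi(i)}$ for $i\in F_r\setminus E$. For (iii), a pair in $E$ has $t_e\cap t_{e'}\subseteq n_r$ because $t\le r{\upharpoonright}E$, and any other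 pair contains an index $\pi(i)$ with $v_{\pi(i)}=r_i\subseteq n_r$.

(b) Otherwise some $t\le r{\upharpoonright}E$ forces $\check k\notin\dot y$. Take $\pi$ as in (a). By \eqref{eq:sym}, $\pi r\Vdash\check k\in\pi\dot y$, and $\pi\dot y=\dot y$. A common extension of $t$ and $\pi r$ forces both $\check k\in\dot y$ and $\check k\notin\dot y$.
\end{proof}

\begin{lemma}\label{lem:dfin}
$A$ is Dedekind-finite in $M$.
\end{lemma}

\begin{proof}
Suppose $f\in M$ is an injection of $\omega$ into $A$, with a hereditarily symmetric name $\dot f$ supported by $E$. The range of $f$ is infinite, so $f(k)=a_i$ for some $k\in\omega$ and $i\notin E$. Take $q\in G$ that forces ``$\dot f$ is a function and $\dot f(\check k)=\dot a_i$''. By density we may assume $E\cup\{i\}\subseteq F_q$. Apply Lemma~\ref{lem:amalg}(a) with $r=t=q$. It gives $\pi\in\mathrm{fix}(E)$ with $\pi(i)\notin F_q$, so $\pi(i)\ne i$, and a common extension $v$ of $q$ and $\pi q$. By \eqref{eq:sym}, $\pi q\Vdash\dot f(\check k)=\dot a_{\pi(i)}$. So $v\Vdash\dot a_i=\dot a_{\pi(i)}$. This is impossible, since Lemma~\ref{lem:ad} holds for every generic filter.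
\end{proof}

\begin{lemma}\label{lem:max}
$A$ is a MAD family in $M$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:basic}(c) we must exclude an infinite set $y\subseteq\omega$ in $M$ that is almost disjoint from every $a_i$. Suppose $y$ is such a set, with a hereditarily symmetric name $\dot y$ supported by $E$. Fix $j\notin E$, and let $m$ be such that $y\cap a_i\subseteq m$ for all $i$ in the finite set $E\cup\{j\}$. Take $q\in G$ that forces ``$\dot y$ is an infinite subset of $\omega$'' and ``$\dot y\cap\dot a_i\subseteq\check m$'' for all $i\in E\cup\{j\}$. By density we may assume $E\cup\{j\}\subseteq F_q$ and $n_q\ge m$.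

We want an extension of $q$ that puts some $k\ge m$ into both $\dot y$ and $\dot a_j$. Take $r\le q$ and $k\ge n_q$ with $r\Vdash\check k\in\dot y$; raising $n_r$, we may assume $n_r>k$. The condition $r$ itself is of no use, since it has already decided that $k$ is not in $\dot a_j$, and it may have placed $k$ into $r_i$ for another $i\in F_q$. But by Lemma~\ref{lem:amalg}(b), $r{\upharpoonright}E\Vdash\check k\in\dot y$, so what $r$ says outside $E$ can be discarded. On $E$ there is no obstacle:
\begin{equation}\label{eq:free}
k\notin r_e\qquad\text{for all }e\in E,
\end{equation}
because $k\in r_e$ would give $r\Vdash\check k\in\dot y\cap\dot a_e$ with $k\ge m$ and $r\le q$.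

Let $n_u=n_r$, $F_u=F_q$, and
\[
u_e=r_e\ \ (e\in E),\qquad u_j=q_j\cup\{k\},\qquad u_i=q_i\ \ (i\in F_q\setminus(E\cup\{j\})).
\]
This is a condition, since $n_q\le k<n_r$. We have $u\le r{\upharpoonright}E$ because $n_u=n_r$ and $u_e=r_e$ on $E$. We check $u\le q$. Condition (i) holds as $n_r\ge n_q$. For (ii), $r_e\cap n_q=q_e$ because $r\le q$, and $u_j\cap n_q=q_j$ because $k\ge n_q$; the other $u_i$ equal $q_i$. For (iii), a pair in $E$ has $r_e\cap r_{e'}\subseteq n_q$ because $r\le q$. For a pair $j,e$ with $e\in E$, the only point of $u_j$ outside $n_q$ is $k$, and $k\notin r_e$ by \eqref{eq:free}. Any other pair contains an index $i$ with $u_i=q_i\subseteq n_q$.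

Now $u\Vdash\check k\in\dot y$ because $u\le r{\upharpoonright}E$, and $u\Vdash\check k\in\dot a_j$ because $k\in u_j$. But $u\le q$ forces $\dot y\cap\dot a_j\subseteq\check m$, and $k\ge n_q\ge m$. This is a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:model}]
The model $M$ satisfies $\mathsf{ZF}$, and by Lemmas~\ref{lem:ad}, \ref{lem:dfin} and~\ref{lem:max} the family $A$ is an infinite Dedekind-finite MAD family in $M$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{HLZ}
Jialiang He, Jintao Luo, Shuguo Zhang,
\emph{Ramsey Property and Pathological Sets: Almost Disjointness, Independence and Other Maximal Objects},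
arXiv:2604.26570 (2026).

\bibitem{Jech}
Jech, \emph{The Axiom of Choice}.

\end{thebibliography}
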